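\title{Coherent extension of partial automorphisms\\ in multipartite and semigeneric tournaments}

\begin{abstract}
We decide whether the classes of finite $n$-partite tournaments and of finite semigeneric tournaments have the coherent extension property for partial automorphisms. For every $n\in\{2,3,\dots,\omega\}$ the finite $n$-partite tournaments have it. The finite semigeneric tournaments do not: a structure on four vertices has no coherent witness, and four is the smallest possible size. We classify the finite semigeneric tournaments that have a coherent witness, and we show that for finite $n$ the $n$-partite tournaments satisfying the semigeneric parity condition fail even the plain extension property. The proofs are self-contained.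
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{directed graph} is a set with one binary relation $\to$ that is irreflexive and antisymmetric: there are no loops, and $x\to y$ and $y\to x$ never hold together. Two vertices are \emph{adjacent} if one of $x\to y$, $y\to x$ holds, and a \emph{tournament} is a directed graph in which any two distinct vertices are adjacent. Substructures are induced subgraphs; we write $A$ for the vertex set of $\mathbf A$ and identify a subset of $A$ with the substructure on it.

Let $n\in\{2,3,\dots,\omega\}$. A directed graph is an \emph{$n$-partite tournament} if its vertex set is the union of $n$ pairwise disjoint, possibly empty, sets, called \emph{parts}, such that vertices in different parts are adjacent and vertices in the same part are not. We say \emph{multipartite} for $\omega$-partite. A multipartite tournament is \emph{semigeneric} if it satisfies the following \emph{parity condition}: for all distinct parts $X,Y$, all $a\ne b$ in $X$ and all $c\neq d$ in $Y$, the number of edges directed from $\{a,b\}$ to $\{c,d\}$ is even. We call such a structure a \emph{semigeneric tournament}, although it is a tournament in the sense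 above only when no part has two vertices.

A \emph{partial automorphism} of $\mathbf A$ is an isomorphism between two substructures of $\mathbf A$. A structure $\mathbf B$ containing $\mathbf A$ as a substructure is an \emph{EPPA-witness} of $\mathbf A$ if every partial automorphism of $\mathbf A$ extends to an automorphism of $\mathbf B$. A class $\mathcal C$ of finite structures has the \emph{extension property for partial automorphisms} (\emph{EPPA}) if every $\mathbf A\in\mathcal C$ has an EPPA-witness in $\mathcal C$. Thus EPPA says that the local symmetries of $\mathbf A$ can be made global inside the class, one at a time. Partial automorphisms can also be composed, and it is natural to ask that the extensions respect composition. An EPPA-witness $\mathbf B$ of $\mathbf A$ is \emph{coherent} if there is a map $\Psi$ from the partial automorphisms of $\mathbf A$ to $\mathrm{Aut}(\mathbf B)$ such that $\Psi(f)$ extends $f$ for every $f$, and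
\[
\Psi(gf)=\Psi(g)\Psi(f)\qquad\text{whenever }\mathrm{Range}(f)=\mathrm{Dom}(g).
\]
The class $\mathcal C$ has \emph{coherent EPPA} if every $\mathbf A\in\mathcal C$ has a coherent EPPA-witness in $\mathcal C$.

It is known that the finite $n$-partite tournaments, for every $n\in\{2,3,\dots,\omega\}$, and the finite semigeneric tournaments have EPPA. Hubi\v{c}ka, Jahel, Kone\v{c}n\'y and Sabok~\cite{HJKS} ask whether these classes have coherent EPPA.

The simplest test of coherence is an involution. If $f$ is a partial automorphism with $f^2=\mathrm{id}_{\mathrm{Dom}(f)}$, coherence forces $\Psi(f)^2=\mathrm{id}$. In a directed graph an automorphism of order two cannot exchange two adjacent vertices, so in a multipartite tournament it maps every part to itself. In an $n$-partite tournament this looks harmless, since the vertices of one part may be attached to the other parts in unrelated ways. In a semigeneric tournament the parity condition makes all vertices of a part $Y$ cut another part $X$ into the same two pieces, and an automorphism that maps $Y$ to itself has to respect this cut. One may therefore guess that the two classes behave differently, and they do.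

Let $\mathbf A_4$ be the directed graph with vertices $a,b,c,y$ and edges $y\to a$, $y\to b$, $c\to y$. It is a semigeneric tournament with parts $\{a,b,c\}$ and $\{y\}$: the parity condition needs two parts with two vertices each, so it holds vacuously.

\begin{theorem}\label{thm:A}
No semigeneric tournament, finite or infinite, is a coherent EPPA-witness of $\mathbf A_4$. Hence the class of finite semigeneric tournaments does not have coherent EPPA.
\end{theorem}

\begin{theorem}\label{thm:B}
For every $n\in\{2,3,\dots,\omega\}$ the class of finite $n$-partite tournaments has coherent EPPA. Moreover, the witness of $\mathbf A$ can be chosen with the same number of nonempty parts as $\mathbf A$.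
\end{theorem}

These two theorems answer the question. For semigeneric tournaments, involutions turn out to be the only obstruction. Let $x\ne x'$ lie in one part and $y$ in another part. We say that $y$ \emph{splits} $\{x,x'\}$ if exactly one of $y\to x$ and $y\to x'$ holds. If no vertex of a multipartite tournament splits a pair, then the direction of an edge depends only on the parts of its two ends (change one end at a time), so the structure arises from a tournament by replacing each vertex with a set of mutually nonadjacent copies; we call it a \emph{blow-up} of that tournament. Conversely, in a blow-up no vertex splits a pair.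

\begin{theorem}\label{thm:C}
For a finite semigeneric tournament $\mathbf A$ the following are equivalent.
\begin{itemize}
\item[(a)] $\mathbf A$ has a coherent EPPA-witness that is a finite semigeneric tournament.
\item[(b)] There is a semigeneric tournament $\mathbf B\supseteq\mathbf A$, possibly infinite, such that every partial automorphism of $\mathbf A$ extends to an automorphism of $\mathbf B$, and every partial automorphism $f$ with $f^2=\mathrm{id}_{\mathrm{Dom}(f)}$ extends to some $h\in\mathrm{Aut}(\mathbf B)$ with $h^2=\mathrm{id}$.
\item[(c)] Either (i) every part of $\mathbf A$ has at most two vertices, or (ii) no vertex of $\mathbf A$ splits a pair of vertices of $\mathbf A$, that is, $\mathbf A$ is a blow-up of a tournament.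
\end{itemize}
\end{theorem}

\begin{corollary}\label{cor:four}
Every semigeneric tournament with at most three vertices has a finite semigeneric coherent EPPA-witness. Up to isomorphism, the only semigeneric tournaments on four vertices without one are $\mathbf A_4$ and the structure obtained from it by reversing all edges.
\end{corollary}

\begin{proof}
If (c) fails, there is a part with at least three vertices, and there is a second part because a vertex and a pair that it splits lie in different parts. So there are at least four vertices. If there are exactly four, the parts have sizes $3$ and $1$, and the single vertex splits a pair in the large part, so it has two out-neighbors (which gives $\mathbf A_4$) or one (which gives the reversal). Conversely, (c) fails for both structures.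
\end{proof}

The cut that a part induces on another part also shows that the parity condition is incompatible with a bound on the number of parts.

\begin{proposition}\label{prop:D}
For $2\le n<\omega$, the class of finite $n$-partite tournaments satisfying the parity condition does not have EPPA.
\end{proposition}

The proofs do not use the known EPPA results. Section~\ref{sec:prelim} reformulates coherence as a splitting condition for automorphism groups. Section~\ref{sec:neg} proves the negative statements. All witnesses come from one family of multipartite tournaments, in which an automorphism is a permutation of a base set together with a $\mathbb Z_2$-valued correction; Section~\ref{sec:twists} introduces this family and reduces coherence to finding suitable group actions on the base set. Sections~\ref{sec:npartite} and~\ref{sec:semi} construct these actions.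

\section{Parity and coherence}\label{sec:prelim}

In a multipartite tournament the nonempty parts are the classes of the relation ``equal or nonadjacent''. So they are determined by the edges, an isomorphism between substructures preserves the relation ``in the same part'' and its negation, and two vertices of $\mathbf A\subseteq\mathbf B$ are in the same part of $\mathbf A$ if and only if they are in the same part of $\mathbf B$. From now on \emph{part} means nonempty part.

For adjacent $x,y$ put $e(x,y)=1$ if $x\to y$ and $e(x,y)=0$ if $y\to x$. These values, and the values of all auxiliary functions below, lie in $\mathbb Z_2$; thus $e(x,y)+e(y,x)=1$. The parity condition reads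
\begin{equation}\label{eq:parity}
e(x,y)+e(x,y')+e(x',y)+e(x',y')=0
\end{equation}
for $x,x'$ in one part and $y,y'$ in another; the identity is trivial if $x=x'$ or $y=y'$. The vertex $y$ splits $\{x,x'\}$ exactly when $e(x,y)+e(x',y)=1$, so \eqref{eq:parity} says the following.

\begin{lemma}\label{lem:split}
In a semigeneric tournament, whether $y$ splits $\{x,x'\}$ depends only on the part containing $y$. Hence all vertices $y$ of one part induce the same partition of a subset $X$ of another part, namely into the out-neighbors and the in-neighbors of $y$ in $X$, up to exchanging the two pieces.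
\end{lemma}

We now turn to coherence. Let $\mathbf B$ be an EPPA-witness of $\mathbf A$ and $D\subseteq A$. Restriction to $D$ is a homomorphism from the setwise stabilizer of $D$ in $\mathrm{Aut}(\mathbf B)$ to $\mathrm{Aut}(D)$, and EPPA makes it surjective. Coherence means exactly that all these surjections split.

\begin{lemma}\label{lem:coh}
An EPPA-witness $\mathbf B$ of $\mathbf A$ is coherent if and only if for every $D\subseteq A$ there is a homomorphism $\Phi_D\colon\mathrm{Aut}(D)\to\mathrm{Aut}(\mathbf B)$ such that $\Phi_D(h)$ extends $h$ for all $h\in\mathrm{Aut}(D)$.
\end{lemma}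

\begin{proof}
If $\Psi$ witnesses coherence, its restriction to $\mathrm{Aut}(D)$ is a multiplicative map between groups, hence a homomorphism.

Conversely, fix a representative $D_0$ in each isomorphism class of substructures of $\mathbf A$. For each $D$ in the class of $D_0$ fix an isomorphism $\iota_D\colon D_0\to D$ and an automorphism $\theta_D$ of $\mathbf B$ extending it. For an isomorphism $f\colon D\to D'$ in this class, $\iota_{D'}^{-1}f\iota_D$ is an automorphism of $D_0$, and we put
\[
\Psi(f)=\theta_{D'}\,\Phi_{D_0}\bigl(\iota_{D'}^{-1}f\iota_D\bigr)\,\theta_D^{-1}.
\]
A vertex $x\in D$ is sent first to $\iota_D^{-1}(x)\in D_0$, then to $\iota_{D'}^{-1}f(x)\in D_0$, then to $f(x)$; so $\Psi(f)$ extends $f$. For an isomorphism $g\colon D'\to D''$ the factors $\theta_{D'}^{-1}\theta_{D'}$ cancel, and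
\[
\Psi(g)\Psi(f)=\theta_{D''}\,\Phi_{D_0}\bigl(\iota_{D''}^{-1}g\iota_{D'}\bigr)\,\Phi_{D_0}\bigl(\iota_{D'}^{-1}f\iota_D\bigr)\,\theta_D^{-1}=\Psi(gf).\qedhere
\]
\end{proof}

\begin{example}\label{ex:set}
Let $\mathbf A$ have vertex set $[k]=\{1,\dots,k\}$ and no edges. Extend a bijection $f\colon D\to D'$ by the unique increasing bijection $[k]\setminus D\to[k]\setminus D'$. A composition of increasing bijections is the increasing bijection, so $\mathbf A$ is a coherent EPPA-witness of itself. We use this device again in Section~\ref{sec:semi}.
\end{example}

\section{Obstructions in semigeneric tournaments}\label{sec:neg}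

\begin{lemma}\label{lem:inv}
Let $h$ be an automorphism of a multipartite tournament with $h^2=\mathrm{id}$. Then every vertex $z$ lies in the same part as $h(z)$.
\end{lemma}

\begin{proof}
Otherwise $z$ and $h(z)$ are adjacent. Since $h$ exchanges them, it maps the edge between them to the opposite edge, which contradicts antisymmetry.
\end{proof}

The whole obstruction is visible on $\mathbf A_4$.

\begin{lemma}\label{lem:obs}
Let $\mathbf B$ be a semigeneric tournament containing $\mathbf A_4$ or its reversal. Then no $h\in\mathrm{Aut}(\mathbf B)$ with $h^2=\mathrm{id}$ exchanges $a$ and $c$ and fixes $b$.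
\end{lemma}

\begin{proof}
Reversing all edges of $\mathbf B$ changes neither the automorphisms nor the validity of \eqref{eq:parity}, so we may assume $\mathbf A_4\subseteq\mathbf B$. Suppose that $h$ exists and let $y'=h(y)$. By Lemma~\ref{lem:inv}, $y'$ lies in the part of $y$, which is not the part of $a,b,c$. Applying $h$ to $y\to a$ and $y\to b$ gives $y'\to c$ and $y'\to b$. Since $c\to y$, we get $y'\ne y$. The four edges between $\{b,c\}$ and $\{y,y'\}$ are $y\to b$, $y'\to b$, $y'\to c$ and $c\to y$. Exactly one of them goes from $\{b,c\}$ to $\{y,y'\}$, which violates the parity condition.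
\end{proof}

In the language of Lemma~\ref{lem:split}: the part of $y$ induces the partition $\{a,b\}\mid\{c\}$, the map $h$ keeps this part in place, and yet it moves the partition to $\{b,c\}\mid\{a\}$. Three vertices in one part are needed for this, because both partitions of a two-element set are invariant under its transposition.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $D=\{a,b,c\}$ and let $\tau\in\mathrm{Aut}(D)$ exchange $a,c$ and fix $b$. If a semigeneric $\mathbf B$ were a coherent EPPA-witness of $\mathbf A_4$, then $h=\Phi_D(\tau)$ from Lemma~\ref{lem:coh} would extend $\tau$ and satisfy $h^2=\Phi_D(\tau^2)=\mathrm{id}$, contrary to Lemma~\ref{lem:obs}.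
\end{proof}

Coherence was used only to obtain $h^2=\mathrm{id}$. By the known EPPA result $\mathbf A_4$ does have finite semigeneric EPPA-witnesses; in each of them $\tau$ extends, but never to an involution.

\begin{proof}[Proof of Theorem~\ref{thm:C}, (a)$\Rightarrow$(b)$\Rightarrow$(c)]
Assume (a). If $f^2=\mathrm{id}_D$ with $D=\mathrm{Dom}(f)$, then $f\in\mathrm{Aut}(D)$ and $h=\Phi_D(f)$ from Lemma~\ref{lem:coh} satisfies $h^2=\mathrm{id}$. This gives (b).

Assume (b) and suppose that (c) fails. Then some part of $\mathbf A$ contains three distinct vertices $x_1,x_2,x_3$, and some vertex $y\in A$ splits some pair $\{x,x'\}$ of $\mathbf A$. The pair may lie in another part, so $\mathbf A$ itself need not contain $\mathbf A_4$ or its reversal; we use the first half of (b) to find a copy in $\mathbf B$. The map $x\mapsto x_1$, $x'\mapsto x_2$ sends a nonadjacent pair to a nonadjacent pair, so it is a partial automorphism of $\mathbf A$. Let $g\in\mathrm{Aut}(\mathbf B)$ extend it and let $z=g(y)$. Then $z$ lies outside the part of $x_1,x_2,x_3$ and splits $\{x_1,x_2\}$. So two of the values $e(z,x_i)$ agree and the third is different, and we can rename $x_1,x_2,x_3$ as $a,b,c$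 with $e(z,a)=e(z,b)\neq e(z,c)$. Now $\{a,b,c,z\}$ is a copy of $\mathbf A_4$ or of its reversal in $\mathbf B$, with $z$ in the role of $y$. The permutation of $\{a,b,c\}$ exchanging $a,c$ and fixing $b$ is a partial automorphism of $\mathbf A$ whose square is the identity, so by (b) it extends to some $h$ with $h^2=\mathrm{id}$. This contradicts Lemma~\ref{lem:obs}.
\end{proof}

An automorphism that moves the partition induced by a part must move the part. With a bounded number of parts there is not enough room for this, even without coherence.

\begin{proof}[Proof of Proposition~\ref{prop:D}]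
Let $k=\max(3,n)$, and let $\mathbf A$ have parts $X=\{x_1,\dots,x_k\}$ and $\{y\}$, with $x_1\to y$ and $y\to x_j$ for $j\ge2$. It has two parts and satisfies the parity condition vacuously, so it is in the class. Suppose that $\mathbf B$ is an EPPA-witness of $\mathbf A$ in the class. Let $g_1=\mathrm{id}$, and for $2\le i\le k$ let $g_i\in\mathrm{Aut}(\mathbf B)$ extend the transposition $(x_1\,x_i)$ of $X$. Then $x_i\to g_i(y)$ and $g_i(y)\to x_j$ for $j\neq i$, so $g_i(y)$ induces the partition $\{x_i\}\mid X\setminus\{x_i\}$ of $X$. These $k$ partitions are pairwise distinct because $k\geq 3$. By Lemma~\ref{lem:split} the vertices $g_1(y),\dots,g_k(y)$ lie in $k$ different parts of $\mathbf B$, none of which contains $X$. So $\mathbf B$ has at least $k+1>n$ parts, a contradiction.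
\end{proof}

\section{Labeled tournaments and twists}\label{sec:twists}

To build witnesses we want multipartite tournaments in which almost any permutation of a small base set can be lifted to an automorphism. The idea is to let every edge be decided by two bits, one held by each end, and to include a vertex for every possible choice of bits. A permutation that does not respect the edges is then repaired by changing bits.

\begin{example}\label{ex:14}
We extend the map $\tau$ from the proof of Theorem~\ref{thm:A} to an involution of a $2$-partite tournament. Let $\mathbf B$ have the six vertices $(x,i)$ with $x\in\{a,b,c\}$, $i\in\mathbb Z_2$ in one part and the eight vertices $(y,\xi)$ with $\xi\colon\{a,b,c\}\to\mathbb Z_2$ in the other. Put $(x,i)\to(y,\xi)$ if $i=\xi(x)$, and $(y,\xi)\to(x,i)$ otherwise. The vertices $(a,1)$, $(b,1)$, $(c,0)$, $(y,0)$, where the last $0$ is the zero function, form a copy of $\mathbf A_4$. To extend $\tau$ we must send $(a,1)$ to $(c,0)$, so we let $h$ exchange $(a,i)$ and $(c,i+1)$ and fix $(b,i)$. The change of the bit is compensated at the other end of the edge: $h(y,\xi)=(y,\xi')$ with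
\[
\xi'(a)=\xi(c)+1,\qquad \xi'(b)=\xi(b),\qquad \xi'(c)=\xi(a)+1 .
\]
Then $i=\xi(a)$ if and only if $i+1=\xi'(c)$, and $i=\xi(c)$ if and only if $i+1=\xi'(a)$, so $h$ is an automorphism, and $h^2=\mathrm{id}$. The image of $(y,0)$ is the vertex $y'$ of Lemma~\ref{lem:obs}; it violates the parity condition, which is not required here. This $\mathbf B$ is not yet an EPPA-witness: $a\mapsto y$ does not extend, since the parts have different sizes.
\end{example}

\subsection*{The tournaments $\mathbf B(V,\sim,o)$}
Let $V$ be a finite set, the \emph{base}, and let $\sim$ be an equivalence relation on $V$ with classes $[p]$. A \emph{cross pair} is an ordered pair $(p,q)\in V^2$ with $p\not\sim q$, and the \emph{flip} is the map $(p,q)\mapsto(q,p)$ on cross pairs. A function on cross pairs is \emph{symmetric} if it is invariant under the flip. Let $o$ be a function on cross pairs with $o(p,q)+o(q,p)=1$; it is a reference orientation. A sum of two functions with this property is symmetric.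

The vertices of $\mathbf B=\mathbf B(V,\sim,o)$ are the pairs $(p,\chi)$ with $p\in V$ and $\chi\colon V\setminus[p]\to\mathbb Z_2$. We say that $(p,\chi)$ \emph{lies over} $p$ and has \emph{label} $\chi$. Vertices over $p\sim q$ are nonadjacent, and for $p\not\sim q$ we put
\begin{equation}\label{eq:edge}
e\bigl((p,\chi),(q,\xi)\bigr)=\chi(q)+\xi(p)+o(p,q).
\end{equation}
Exchanging the two vertices adds $1$ to the right side, so exactly one of the two possible edges is present. Thus $\mathbf B$ is a finite multipartite tournament with one part for each $\sim$-class. If $\sim$ is equality, then between two fixed parts the right side of \eqref{eq:edge} is a function of the first vertex plus a function of the second vertex, so in \eqref{eq:parity} each term occurs twice, and $\mathbf B$ is semigeneric. Example~\ref{ex:14} is the case $V=\{a,b,c,y\}$ with classes $\{a,b,c\}$, $\{y\}$ and $o(x,y)=1$.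

\subsection*{Twists}
A permutation $\pi$ of $V$ \emph{preserves $\sim$} if $p\sim q\iff\pi p\sim \pi q$. For such $\pi$ and a function $t$ on a $\pi$-invariant set of cross pairs let
\[
\partial_\pi t(p,q)=t(p,q)+t(\pi p,\pi q).
\]
The symmetric function $\partial_\pi o$ records where $\pi$ reverses the reference orientation. Let $\gamma$ be a function on cross pairs with
\begin{equation}\label{eq:T1}
\gamma(p,q)+\gamma(q,p)=\partial_\pi o(p,q).
\end{equation}
The \emph{twist} $\alpha_{\pi,\gamma}$ sends $(p,\chi)$ to $(\pi p,\chi')$, where $\chi'(\pi q)=\chi(q)+\gamma(p,q)$ for $q\not\sim p$.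

\begin{lemma}\label{lem:twist}
Every twist is an automorphism of $\mathbf B$. If a group $H$ acts on $V$ preserving $\sim$, and for $h\in H$ functions $\gamma_h$ satisfy \eqref{eq:T1} with $\pi=h$ and
\begin{equation}\label{eq:T2}
\gamma_{gh}(p,q)=\gamma_h(p,q)+\gamma_g(hp,hq)\qquad(g,h\in H),
\end{equation}
then $h\mapsto\alpha_{h,\gamma_h}$ is a homomorphism $H\to\mathrm{Aut}(\mathbf B)$.
\end{lemma}

\begin{proof}
Since $\pi$ maps $V\setminus[p]$ bijectively onto $V\setminus[\pi p]$, the twist maps the vertices over $p$ bijectively onto the vertices over $\pi p$. So it is a bijection that preserves nonadjacency. For $p\not\sim q$, \eqref{eq:T1} gives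
\[
\chi'(\pi q)+\xi'(\pi p)+o(\pi p,\pi q)=\chi(q)+\xi(p)+\gamma(p,q)+\gamma(q,p)+o(\pi p,\pi q)=\chi(q)+\xi(p)+o(p,q),
\]
so edges are preserved. Finally, $\alpha_{g,\gamma_g}\alpha_{h,\gamma_h}(p,\chi)=(ghp,\chi'')$ with $\chi''(ghq)=\chi(q)+\gamma_h(p,q)+\gamma_g(hp,hq)$, and by \eqref{eq:T2} this is $\alpha_{gh,\gamma_{gh}}(p,\chi)$.
\end{proof}

The involution of Example~\ref{ex:14} is the twist with $\pi=(a\,c)$ and $\gamma$ equal to $0$ on $(b,y),(y,b)$ and to $1$ on the other four cross pairs.

Two remarks on \eqref{eq:T2} will be used below. It is linear: a sum of families satisfying it satisfies it. And for any function $t$ on an $H$-invariant set of cross pairs the family $\partial_ht$ satisfies it, because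
\[
\partial_ht(p,q)+\partial_gt(hp,hq)=t(p,q)+2t(hp,hq)+t(ghp,ghq)=\partial_{gh}t(p,q).
\]

\subsection*{Exchanged pairs}
Conditions \eqref{eq:T1} and \eqref{eq:T2} interact on cross pairs whose entries are exchanged by some $h\in H$. For such a pair, \eqref{eq:T1} gives $\gamma_h(p,q)+\gamma_h(q,p)=o(p,q)+o(q,p)=1$, and then \eqref{eq:T2} gives $\gamma_{h^2}(p,q)=1$. Since \eqref{eq:T2} with $g=h=1$ gives $\gamma_1=0$, there is no solution if $h^2=1$; this is Lemma~\ref{lem:inv} again. If $h^2\neq1$ there may be one.

\begin{example}\label{ex:C4}
Let $V=\{p,q\}$, let $\sim$ be equality and $o(p,q)=1$. A label is a single bit, and $(p,i)\to(q,j)$ if and only if $i=j$. So $\mathbf B$ is the directed $4$-cycle $(p,0)\to(q,0)\to(p,1)\to(q,1)\to(p,0)$. The rotation $(p,i)\mapsto(q,i)$, $(q,j)\mapsto(p,j+1)$ is the twist with $\pi=(p\,q)$, $\gamma(p,q)=0$, $\gamma(q,p)=1$. It exchanges the two base points, and its square fixes them and changes both bits.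
\end{example}

In our applications the values $\gamma_h(p,q)$ are prescribed for $p$ in an invariant set $E\subseteq V$, the set of base points under the domain of the partial automorphism, and they must be chosen elsewhere. An $H$-orbit of cross pairs is closed under the flip if and only if some $h\in H$ exchanges the entries of one of its pairs. On such an orbit outside $E$ we shall copy the solution from inside $E$, which requires the following hypothesis. Let $H$ act on $V$ preserving $\sim$ and let $E\subseteq V$ be $H$-invariant. The \emph{flip condition} for $E$ is:
\begin{quote}
for every $H$-orbit $\Omega$ of cross pairs in $(V\setminus E)^2$ that is closed under the flip, there is a map $\varphi$ from $\Omega$ to the cross pairs in $E^2$ that commutes with the action of $H$ and with the flip.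
\end{quote}
It holds vacuously if no element of $H$ exchanges the entries of a cross pair in $(V\setminus E)^2$.

\begin{lemma}\label{lem:cocycle}
Let $H$ act on $V$ preserving $\sim$, and let $E\subseteq V$ be an $H$-invariant set satisfying the flip condition. For $h\in H$ let $\beta_h(p,q)$ be given for all cross pairs with $p\in E$. Assume that the $\beta_h$ satisfy \eqref{eq:T2}, and satisfy \eqref{eq:T1} with $\pi=h$ when $p,q\in E$. Then the $\beta_h$ extend to functions $\gamma_h$ on all cross pairs satisfying \eqref{eq:T1} and \eqref{eq:T2}.
\end{lemma}

\begin{proof}
Put $\gamma_h=\beta_h$ where $\beta_h$ is defined. Condition \eqref{eq:T2} relates values on one $H$-orbit of cross pairs, and \eqref{eq:T1} relates a pair to its flip, so we may treat the following three cases separately. For an orbit $\Omega$ let $\Omega^{-1}$ be its image under the flip, which is again an orbit.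

\emph{Pairs with $p\notin E$, $q\in E$.} Condition \eqref{eq:T1} forces $\gamma_h(p,q)=\beta_h(q,p)+\partial_ho(p,q)$, and we take this as the definition. As $\partial_ho$ is symmetric, \eqref{eq:T1} holds for $(p,q)$ and for $(q,p)$. Both summands satisfy \eqref{eq:T2}, so their sum does.

\emph{Orbits $\Omega\subseteq(V\setminus E)^2$ with $\Omega^{-1}\ne\Omega$.} The two orbits are disjoint. Choose one of them, call it $\Omega$, and put $\gamma_h=\partial_ho$ on $\Omega$ and $\gamma_h=0$ on $\Omega^{-1}$. Then \eqref{eq:T2} holds on each of the two orbits, and \eqref{eq:T1} holds because exactly one of $(p,q)$, $(q,p)$ lies in $\Omega$ and $\partial_ho$ is symmetric.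

\emph{Orbits $\Omega\subseteq(V\setminus E)^2$ with $\Omega^{-1}=\Omega$.} Take $\varphi$ from the flip condition. The family $\beta_h\circ\varphi$ satisfies \eqref{eq:T2} on $\Omega$, since
\[
\beta_{gh}(\varphi(p,q))=\beta_h(\varphi(p,q))+\beta_g(h\varphi(p,q))=\beta_h(\varphi(p,q))+\beta_g(\varphi(hp,hq)).
\]
Since $\varphi$ commutes with the flip and with $h$, condition \eqref{eq:T1} for $\beta_h$ gives
\[
\beta_h(\varphi(p,q))+\beta_h(\varphi(q,p))=o(\varphi(p,q))+o(\varphi(hp,hq))=\partial_h(o\circ\varphi)(p,q).
\]
This is \eqref{eq:T1} for the orientation $o\circ\varphi$ of $\Omega$ in place of $o$, and it remains to correct the difference. Both $o$ and $o\circ\varphi$ change by $1$ under the flip, so $s=o+o\circ\varphi$ is symmetric. The flip has no fixed points, so we can choose $t$ on $\Omega$ with $t(p,q)+t(q,p)=s(p,q)$: on each set $\{(p,q),(q,p)\}$ give $t$ the values $0$ and $s(p,q)$. Put $\gamma_h=\beta_h\circ\varphi+\partial_ht$. This is a sum of two families satisfying \eqref{eq:T2}, and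
\[
\gamma_h(p,q)+\gamma_h(q,p)=\partial_h(o\circ\varphi)(p,q)+s(p,q)+s(hp,hq)=\partial_ho(p,q).\qedhere
\]
\end{proof}

\subsection*{Extending partial automorphisms by twists}
For a vertex $x$ of $\mathbf B$ write $x=(\bar x,\chi_x)$. By definition, $\alpha_{\pi,\gamma}(x)=x^*$ if and only if $\pi\bar x=\overline{x^*}$ and
\begin{equation}\label{eq:forced}
\gamma(\bar x,q)=\chi_x(q)+\chi_{x^*}(\pi q)\qquad\text{for all }q\not\sim\bar x.
\end{equation}
So once $\pi$ is chosen, the requirement that the twist extend a given map $f$ determines $\gamma(p,q)$ for all $p$ under the domain of $f$, and vertices over the same base point must give the same value. Let $f\colon D\to D'$ be an isomorphism between substructures of $\mathbf B$. A $\sim$-preserving permutation $\pi$ of $V$ is \emph{compatible} with $f$ if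
\begin{itemize}
\item[(C1)] $\pi\bar x=\overline{f(x)}$ for all $x\in D$, and
\item[(C2)] $\chi_x(q)+\chi_{x'}(q)=\chi_{f(x)}(\pi q)+\chi_{f(x')}(\pi q)$ whenever $x,x'\in D$, $\bar x=\overline{x'}$ and $q\not\sim\bar x$.
\end{itemize}
Condition (C2) is vacuous if distinct vertices of $D$ lie over distinct base points.

\begin{proposition}\label{prop:ext}
Let $\mathbf B=\mathbf B(V,\sim,o)$, let $D\subseteq B$ and $E=\{\bar x:x\in D\}$.
\begin{itemize}
\item[(a)] If $f\colon D\to D'$ is an isomorphism between substructures of $\mathbf B$ and $\pi$ is compatible with $f$, then some twist $\alpha_{\pi,\gamma}$ extends $f$.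
\item[(b)] Let a group $H$ act on $D$ by automorphisms and on $V$ preserving $\sim$, so that for each $h\in H$ the permutation of $V$ is compatible with the automorphism of $D$. If $E$ satisfies the flip condition, then there is a homomorphism $H\to\mathrm{Aut}(\mathbf B)$, $h\mapsto\alpha_{h,\gamma_h}$, such that $\alpha_{h,\gamma_h}(x)=hx$ for all $x\in D$.
\end{itemize}
\end{proposition}

\begin{proof}
(a) For a cross pair $(p,q)$ with $p\in E$ let $\beta(p,q)=\chi_x(q)+\chi_{f(x)}(\pi q)$, where $x\in D$ lies over $p$. The second term makes sense by (C1), and the value does not depend on $x$ by (C2). Let also $q\in E$, and let $y\in D$ lie over $q$. By \eqref{eq:edge},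
\[
\beta(p,q)+\beta(q,p)=\bigl(e(x,y)+o(p,q)\bigr)+\bigl(e(f(x),f(y))+o(\pi p,\pi q)\bigr)=\partial_\pi o(p,q),
\]
because $f$ preserves edges. So $\beta$ satisfies \eqref{eq:T1} on $E$. Extend $\beta$ to $\gamma$: for $p\notin E$, $q\in E$ define $\gamma(p,q)$ by \eqref{eq:T1}, and for each cross pair with both entries outside $E$ set one of $\gamma(p,q),\gamma(q,p)$ to $0$ and the other to $\partial_\pi o(p,q)$. Then $\gamma$ satisfies \eqref{eq:T1}, and $\alpha_{\pi,\gamma}$ extends $f$ by \eqref{eq:forced}.

(b) The set $E$ is $H$-invariant by (C1). Define $\beta_h(p,q)=\chi_x(q)+\chi_{hx}(hq)$ as in (a); it satisfies \eqref{eq:T1} on $E$. The vertex $hx\in D$ lies over $hp$, so it may be used to compute $\beta_g(hp,hq)$, and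
\[
\beta_h(p,q)+\beta_g(hp,hq)=\chi_x(q)+\chi_{hx}(hq)+\chi_{hx}(hq)+\chi_{ghx}(ghq)=\beta_{gh}(p,q).
\]
Lemma~\ref{lem:cocycle} extends the $\beta_h$ to functions $\gamma_h$, and Lemma~\ref{lem:twist} and \eqref{eq:forced} finish the proof.
\end{proof}

Together with Lemma~\ref{lem:coh}, this leaves a problem about the base set alone. Having embedded $\mathbf A$ in $\mathbf B(V,\sim,o)$, we need a compatible permutation of $V$ for every partial automorphism, and a compatible action of $\mathrm{Aut}(D)$ on $V$ satisfying the flip condition for every $D\subseteq A$.

\section{The $n$-partite tournaments}\label{sec:npartite}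

Here every vertex of $\mathbf A$ gets its own base point, so (C2) is vacuous. The base is obtained by enlarging the parts of $\mathbf A$ to a common size $N$, so that any part can be mapped to any other. The choice of $N$ is dictated by the flip condition. No automorphism of $D$ exchanges two adjacent vertices, and a map $\varphi$ as in the flip condition would carry an exchanged pair outside $D$ to an exchanged pair inside $D$. So the flip condition can only hold vacuously. This excludes some sizes: if $D$ is a directed $4$-cycle with two parts of size $2$ inside classes of size $3$, the rotation has to exchange the two remaining base points. The remedy is to make each class a union of copies of the corresponding part of $D$, so $N$ should be divisible by all possible sizes.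

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $\mathbf A$ be a finite $n$-partite tournament. If $A=\emptyset$, take $\mathbf B=\mathbf A$. Otherwise let $A_1,\dots,A_m$ be its parts, where $m$ is finite and $1\le m\le n$. Let $k=\max_i|A_i|$ and $N=\mathrm{lcm}(1,\dots,k)$. Take pairwise disjoint sets $V_i\supseteq A_i$ with $|V_i|=N$, let $V=V_1\cup\dots\cup V_m$, and let $\sim$ have the classes $V_i$. For $p\in V_i$, $q\in V_j$ put $o(p,q)=1$ if $i<j$ and $o(p,q)=0$ if $i>j$. Then $\mathbf B=\mathbf B(V,\sim,o)$ is finite and has exactly $m$ parts.

\emph{Embedding.} For $x\in A_i$ define $\chi_x$ on $V\setminus V_i$ by $\chi_x(y)=e(x,y)+o(x,y)$ if $y\in A_j$ with $j>i$, and $\chi_x(y)=0$ otherwise. Let $x,y\in A$ lie in different parts. One of $\chi_x(y)$, $\chi_y(x)$ is $0$ by definition, and the other equals $e(x,y)+o(x,y)$, since $e+o$ is symmetric. So the right side of \eqref{eq:edge} for $(x,\chi_x)$ and $(y,\chi_y)$ equals $e(x,y)$, and $x\mapsto(x,\chi_x)$ is an embedding. We identify $\mathbf A$ with its image; a vertex $x\in A$ then lies over the base point $x$.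

\emph{Extending one map.} Let $f\colon D\to D'$ be a partial automorphism of $\mathbf A$. It induces a bijection between the set of classes meeting $D$ and the set of classes meeting $D'$. Extend this to a permutation $\sigma$ of the classes. All classes have $N$ elements, so for each $i$ the restriction of $f$ to $D\cap V_i$ extends to a bijection $V_i\to\sigma(V_i)$. Together these bijections form a $\sim$-preserving permutation $\pi$ of $V$ extending $f$. It is compatible with $f$, so $f$ extends to an automorphism of $\mathbf B$ by Proposition~\ref{prop:ext}(a).

\emph{Extending a group.} Let $D\subseteq A$, $H=\mathrm{Aut}(D)$, $D_i=D\cap V_i$ and $d_i=|D_i|\le k$. The nonempty $D_i$ are the parts of $D$; the group $H$ permutes them, and $hD_i=D_j$ implies $d_i=d_j$. If $d_i>0$, then $d_i$ divides $N$, and we identify $V_i$ with $D_i\times\{1,\dots,N/d_i\}$ so that $x\in D_i$ becomes $(x,1)$. Let $H$ act on the union of these classes by $h(x,j)=(hx,j)$, which makes sense because $hD_i$ has $d_i$ elements, and let $H$ fix every point of the classes with $d_i=0$. This action preserves $\sim$ and extends the action on $D$, so it is compatible.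

No $h\in H$ exchanges the entries of a cross pair. Indeed, a point of a class with $d_i=0$ is fixed, so it is not exchanged with another point. If $h$ exchanges $(x,j)$ and $(x',j')$ from different classes, then $h$ exchanges $x$ and $x'$, which lie in different parts of $D$ and are adjacent; then $h$ reverses an edge of $D$, which is impossible. Hence the flip condition holds vacuously for $E=D$, and Proposition~\ref{prop:ext}(b) gives the homomorphism $\Phi_D$. By Lemma~\ref{lem:coh}, $\mathbf B$ is a coherent EPPA-witness of $\mathbf A$.
\end{proof}

\section{Semigeneric tournaments with a coherent witness}\label{sec:semi}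

It remains to prove the implication (c)$\Rightarrow$(a) of Theorem~\ref{thm:C}. To obtain a semigeneric witness we take $\sim$ to be equality. Base points now correspond to parts, cross pairs are pairs of distinct base points, every permutation of the base preserves $\sim$, and all vertices of a part of $\mathbf A$ lie over one base point. The empty structure is its own witness, so let $A\neq\emptyset$.

\subsection*{Blow-ups of tournaments}
Two distinct vertices over a base point $p$ of $\mathbf B(P,=,o)$ have different labels, so they are split by the vertices over some $q$. By Lemma~\ref{lem:obs}, no vertex of a coherent semigeneric witness splits a pair from a part of $\mathbf A$ with three or more vertices. So in case (ii) we give all vertices of a part the same label and tell them apart by an additional index, which is handled as in Example~\ref{ex:set}.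

\begin{proof}[Proof of (c)(ii)$\Rightarrow$(a)]
Let $P$ be the set of parts of $\mathbf A$ and $k$ the largest size of a part. For $p\neq q$ in $P$ let $e(p,q)$ be the common value of $e(x,y)$ for $x\in p$, $y\in q$; this makes $P$ a tournament. Fix $o$ on the pairs of distinct elements of $P$ with $o(p,q)+o(q,p)=1$, and let $\mathbf B_0=\mathbf B(P,=,o)$. Fix a linear order of $P$ and let $\chi_p(q)=e(p,q)+o(p,q)$ for $q>p$ and $\chi_p(q)=0$ for $q<p$. As $e+o$ is symmetric, $\chi_p(q)+\chi_q(p)+o(p,q)=e(p,q)$, so $p\mapsto\hat p=(p,\chi_p)$ embeds the tournament $P$ in $\mathbf B_0$.

Let $\mathbf B$ have vertex set $B_0\times[k]$, with $(v,i)\to(w,j)$ if and only if $v\to w$ in $\mathbf B_0$. It is a finite multipartite tournament with one part for each $p\in P$, and \eqref{eq:parity} holds in $\mathbf B$ because it holds in $\mathbf B_0$, also for repeated vertices. Choose a map $j\colon A\to[k]$ that is injective on each part, and embed $x\in p$ as $(\hat p,j(x))$. If $\alpha$ is a twist and $\sigma_p\in\mathrm{Sym}([k])$ for $p\in P$, then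
\begin{equation}\label{eq:blow}
(v,i)\mapsto\bigl(\alpha(v),\sigma_{\bar v}(i)\bigr)
\end{equation}
is a bijection of $B$ that preserves edges and nonedges, since these depend only on the first coordinate.

Let $f\colon D\to D'$ be a partial automorphism of $\mathbf A$ and let $E$ be the set of parts meeting $D$. Then $f$ induces an injection $E\to P$ preserving $e$; extend it to $\pi\in\mathrm{Sym}(P)$. The map $\hat p\mapsto\widehat{\pi p}$ $(p\in E)$ is an isomorphism between substructures of $\mathbf B_0$, and $\pi$ is compatible with it, (C2) being vacuous. Proposition~\ref{prop:ext}(a) extends it to a twist $\alpha=\alpha_{\pi,\gamma}$. For $p\in E$ let $\sigma_{f,p}$ send $j(x)$ to $j(f(x))$ for $x\in D\cap p$, and let it be the increasing bijection from $[k]\setminus j(D\cap p)$ to $[k]\setminus j(D'\cap\pi p)$ on the remaining indices. For $p\notin E$ let $\sigma_{f,p}=\mathrm{id}$. The automorphism \eqref{eq:blow} then sends $(\hat p,j(x))$ to $(\widehat{\pi p},j(f(x)))$, so it extends $f$.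

Now let $D\subseteq A$ and $H=\mathrm{Aut}(D)$. The group $H$ acts on $E$, hence on $\{\hat p:p\in E\}$ by automorphisms, and we let it fix every point of $P\setminus E$. No pair outside $E$ is exchanged, so the flip condition is vacuous, and Proposition~\ref{prop:ext}(b) gives a homomorphism $h\mapsto\alpha_h$ with $\alpha_h(\hat p)=\widehat{hp}$ for $p\in E$. The permutations of the indices satisfy $\sigma_{gh,p}=\sigma_{g,hp}\,\sigma_{h,p}$. For $p\in E$ both sides send $j(x)$ to $j(ghx)$ for $x\in D\cap p$ and are increasing on the remaining indices; for $p\notin E$ we have $hp=p$ and both sides are the identity. Since $\alpha_h(v)$ lies over $h\bar v$, the maps \eqref{eq:blow} with $\alpha_h$ and $\sigma_{h,p}$ form a homomorphism $\Phi_D$. Lemma~\ref{lem:coh} applies.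
\end{proof}

\subsection*{Parts with at most two vertices}
In case (i) the two vertices of a part may be split, so they have different labels and (C2) becomes a real condition: $\pi$ must carry the set of base points where the labels of $x,x'$ differ to the corresponding set for $f(x),f(x')$. Any bijection between two-element parts $p,p'$ of $\mathbf A$ is a partial automorphism, so in a finite witness $p$ and $p'$ are split by equally many parts, whatever happens in $\mathbf A$. We therefore add base points until every set of parts of $\mathbf A$ is split equally often.

\begin{proof}[Proof of (c)(i)$\Rightarrow$(a)]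
\emph{Reduction.} If $\{x\}$ is a part, add a new vertex $x'$ nonadjacent to $x$ with $e(x',z)=e(x,z)$ for all other $z$. The only new instances of \eqref{eq:parity} involve the pair $\{x,x'\}$, and in them the terms cancel in pairs. A coherent witness of the larger structure is a coherent witness of $\mathbf A$, since partial automorphisms of $\mathbf A$ are partial automorphisms of the larger structure. Repeating this, we may assume that all parts have exactly two vertices. Let $M$ be the set of parts, $m=|M|\ge1$, and write $p=\{p^0,p^1\}$ for $p\in M$.

\emph{The base.} For $q\in M$ let $S(q)$ be the set of parts $p\in M\setminus\{q\}$ that are split by the vertices of $q$; this is well defined by Lemma~\ref{lem:split}. Let $\mu=m\cdot m!$. For each $T\subseteq M$ at most $m\le\mu$ elements $q\in M$ have $S(q)=T$. Adding new points, we obtain a finite set $P\supseteq M$ and an extension of $S$ to a map from $P$ to the power set $\mathcal P(M)$ such that $|S^{-1}(T)|=\mu$ for every $T\subseteq M$. Fix $o$ on the pairs of distinct elements of $P$ with $o(p,q)+o(q,p)=1$, and let $\mathbf B=\mathbf B(P,=,o)$, a finite semigeneric tournament.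

\emph{Embedding.} Fix a linear order of $M$. For $p<q$ in $M$, $x\in p$ and $y\in q$ put
\[
\chi_x(q)=e(x,q^0)+o(p,q),\qquad\chi_y(p)=e(p^0,y)+e(p^0,q^0).
\]
For $p\in M$ and $q\in P\setminus M$ put $\chi_{p^0}(q)=0$, and put $\chi_{p^1}(q)=1$ if $p\in S(q)$ and $\chi_{p^1}(q)=0$ otherwise. We claim that
\begin{align}
\chi_x(q)+\chi_y(p)+o(p,q)&=e(x,y)&&(p\ne q\text{ in }M,\ x\in p,\ y\in q),\label{eq:emb}\\
\chi_{p^0}(q)+\chi_{p^1}(q)=1&\iff p\in S(q)&&(p\in M,\ q\in P\setminus\{p\}).\label{eq:diff}
\end{align}
For $p<q$ the left side of \eqref{eq:emb} is $e(x,q^0)+e(p^0,y)+e(p^0,q^0)$, which equals $e(x,y)$ by \eqref{eq:parity}. Exchanging the roles of $(p,x)$ and $(q,y)$ adds $1$ to both sides, which gives the case $p>q$. For $q\in M$, adding \eqref{eq:emb} for $x=p^0$ and $x=p^1$ with $y=q^0$ gives $\chi_{p^0}(q)+\chi_{p^1}(q)=e(p^0,q^0)+e(p^1,q^0)$, which is \eqref{eq:diff}; for $q\notin M$, \eqref{eq:diff} holds by definition.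

Map $x\in p$ to $(p,\chi_x)$. Edges are preserved by \eqref{eq:emb}, and vertices of one part go to one part. The map is injective: some $q\in P$ has $S(q)=\{p\}$, and $q\neq p$ since $p\notin S(p)$, so $\chi_{p^0}\ne\chi_{p^1}$ by \eqref{eq:diff}. We identify $\mathbf A$ with its image.

\emph{Traces.} For $D\subseteq A$ let $E\subseteq M$ be the set of parts meeting $D$ and $R\subseteq E$ the set of parts contained in $D$. The \emph{trace} of $q\in P$ is $S_D(q)=S(q)\cap R$. A set $T\subseteq R$ is the intersection with $R$ of exactly $2^{m-|R|}$ subsets of $M$, so
\begin{equation}\label{eq:count}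
|\{q\in P:S_D(q)=T\}|=2^{m-|R|}\mu\qquad(T\subseteq R).
\end{equation}
Let $f\colon D\to D'$ be a partial automorphism, with $E',R'$ defined from $D'$. It induces a bijection $E\to E'$, also denoted by $f$, with $f(R)=R'$. We record two facts.

First, $S_{D'}(f(q))=f(S_D(q))$ for $q\in E$. Indeed, let $p\in R$. If $p\neq q$, pick $y\in D\cap q$; then $p\in S(q)$ if and only if $y$ splits $p$, if and only if $f(y)$ splits $f(p)$, if and only if $f(p)\in S(f(q))$. If $p=q$, then $p\notin S(q)$ and $f(p)\notin S(f(q))$.

Second, every $\pi\in\mathrm{Sym}(P)$ that extends $f\colon E\to E'$ and satisfies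
\begin{equation}\label{eq:trace}
S_{D'}(\pi q)=f(S_D(q))\qquad(q\in P)
\end{equation}
is compatible with $f$. Condition (C1) holds since $\pi$ extends the map on parts. In (C2) with $x\neq x'$ we have $\{x,x'\}=p\in R$ and $\{f(x),f(x')\}=f(p)\in R'$. By \eqref{eq:diff} the left side of (C2) is $1$ if and only if $p\in S(q)$, and the right side is $1$ if and only if $f(p)\in S(\pi q)$; these are equivalent by \eqref{eq:trace}. This is the step that uses that parts have two vertices: one bit describes how $q$ partitions $p$, and it does not depend on which of the two bijections $p\to f(p)$ the map $f$ induces.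

\emph{Extending one map.} Let $T\subseteq R$. By \eqref{eq:count} and $|R|=|R'|$, the number of $q\in P$ with $S_D(q)=T$ equals the number of $q'\in P$ with $S_{D'}(q')=f(T)$. By the first fact, $f$ matches those $q$ that lie in $E$ with those $q'$ that lie in $E'$. So the numbers of remaining points in $P\setminus E$ and in $P\setminus E'$ agree. Choosing a bijection between them for each $T$, we extend $f\colon E\to E'$ to a permutation $\pi$ satisfying \eqref{eq:trace}. By Proposition~\ref{prop:ext}(a), $f$ extends to an automorphism of $\mathbf B$.

\emph{Extending a group: the action.} Let $D\subseteq A$ and $H=\mathrm{Aut}(D)$; it acts on $E$, on $R$ and on $\mathcal P(R)$. We need an action on $P\setminus E$ for which $S_D$ is equivariant and the flip condition holds. The trivial action is not available, since a point whose trace is moved by $h$ must itself be moved, and elements of $H$ may now exchange base points, as in Example~\ref{ex:C4}. We build the action from two kinds of $H$-sets that map equivariantly to $E$. Let $K$ be the kernel of the action of $H$ on $E$. The first kind is $H/K$, the set of left cosets with left multiplication. A copy of $H/K$ contributes a multiple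 of a fixed index to each fiber of the trace map, while the required fiber sizes need not be divisible by it. The second kind, copies of $E$ itself, repairs the divisibility.

For $T\subseteq R$ let $H_T=\{h\in H:hT=T\}$, which contains $K$, and let $r_T=|\{q\in E:S_D(q)=T\}|\le m$. By the first fact $S_D$ is equivariant on $E$, so $r_{hT}=r_T$. Since $H/K$ is isomorphic to a subgroup of $\mathrm{Sym}(E)$, Lagrange's theorem shows that $|H:K|$ divides $|E|!$, which divides $m!$; hence the divisor $|H_T:K|$ of $|H:K|$ divides $m!$. Put
\[
n_T=\frac{2^{m-|R|}\mu-m!\,r_T}{|H_T:K|}.
\]
The numerator is divisible by $m!$ and is nonnegative because $\mu=m\cdot m!\geq m!\,r_T$. So $n_T$ is a nonnegative integer; this is the reason for the choice of $\mu$. Let $W$ be the $H$-set, with an equivariant map $s\colon W\to\mathcal P(R)$, that is the disjoint union of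
\begin{itemize}
\item $m!-1$ copies of $E$, with $s(q)=S_D(q)$ on each copy, and
\item for one representative $T$ of each $H$-orbit on $\mathcal P(R)$, $n_T$ copies of $H/K$, with $s(gK)=gT$, which is well defined since $K\subseteq H_T$.
\end{itemize}
Let $T'=g_0T$ with $T$ a representative. In a copy of $H/K$ belonging to $T$, the cosets $gK$ with $gT=T'$ are those contained in $g_0H_T$, and there are $|H_T:K|$ of them; copies belonging to other representatives contribute nothing. As $r_{T'}=r_T$,
\[
|s^{-1}(T')|=(m!-1)\,r_T+n_T\,|H_T:K|=2^{m-|R|}\mu-r_{T'}.
\]
By \eqref{eq:count} this is the number of $q\in P\setminus E$ with $S_D(q)=T'$. So we can identify $W$ with $P\setminus E$ in such a way that $s=S_D$. Now $H$ acts on $P=E\cup W$ with $S_D(hq)=hS_D(q)$ for all $q\in P$ and $h\in H$. This is \eqref{eq:trace} for $f=h$, so the action is compatible.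

\emph{Extending a group: the flip condition.} Let $\Omega$ be an $H$-orbit of pairs of distinct elements of $W$ that is closed under the flip, and let $(w,w')\in\Omega$. Some $h\in H$ exchanges $w$ and $w'$, so they lie in the same copy $C$ of $E$ or of $H/K$, and $\Omega\subseteq C^2$ because $C$ is invariant. It suffices to find an equivariant map $\psi\colon C\to E$ that takes different values at the two entries of each pair in $\Omega$: then $\varphi(v,v')=(\psi(v),\psi(v'))$ maps $\Omega$ to cross pairs in $E^2$ and commutes with $H$ and with the flip. If $C$ is a copy of $E$, let $\psi$ be the identification of $C$ with $E$. If $C$ is a copy of $H/K$, then $H$ is transitive on $C$, so $\Omega$ contains a pair $(K,uK)$ with $u\notin K$, and $\Omega=\{(gK,guK):g\in H\}$. Since $u$ acts nontrivially on $E$, there is $p_0\in E$ with $up_0\neq p_0$. Let $\psi(gK)=gp_0$. This is well defined because $K$ fixes $p_0$, it is equivariant, and $\psi(gK)=gp_0\ne gup_0=\psi(guK)$.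

Proposition~\ref{prop:ext}(b) gives the homomorphism $\Phi_D$, and by Lemma~\ref{lem:coh} the finite semigeneric tournament $\mathbf B$ is a coherent EPPA-witness of $\mathbf A$.
\end{proof}

With the implications (a)$\Rightarrow$(b)$\Rightarrow$(c) from Section~\ref{sec:neg}, this completes the proof of Theorem~\ref{thm:C}.

\begin{thebibliography}{1}

\bibitem{HJKS}
Jan Hubi\v{c}ka, Colin Jahel, Mat\v{e}j Kone\v{c}n\'y, Marcin Sabok,
\emph{Extension property for partial automorphisms of the $n$-partite and semigeneric tournaments},
arXiv:2401.12153 (2024).

\end{thebibliography}
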